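\title{Well-filtered determined sets and iterated KF-sets in $T_1$ spaces}

\begin{abstract}
Every KF-set of a $T_0$ space is a well-filtered determined (WD) set. We show that the converse fails for $T_1$ spaces: there is a countable $T_1$ space $X$, which can be chosen compact, such that $X$ is a WD set but not a KF-set. This answers in the negative a question from a paper of Chen and Li. We then show that the closed WD sets of any $T_0$ space are obtained by iterating the KF construction transfinitely, and that within $T_1$ spaces the number of steps needed can be any prescribed ordinal.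
\end{abstract}

\section{Introduction}\label{sec:intro}

All spaces in this paper are $T_0$, we work in ZFC, and $\mathrm{cl}(A)$ denotes the closure of $A$. A subset of a space $X$ is \emph{saturated} if it is an intersection of open sets, and $\mathcal K(X)$ is the family of all nonempty compact saturated subsets of $X$. A family $\mathcal K\subseteq\mathcal K(X)$ is \emph{filtered} if it is nonempty and for all $K_1,K_2\in\mathcal K$ there is $K_3\in\mathcal K$ with $K_3\subseteq K_1\cap K_2$. The space $X$ is \emph{well-filtered} if for every filtered family $\mathcal K\subseteq\mathcal K(X)$ and every open set $U\supseteq\bigcap\mathcal K$ there is $K\in\mathcal K$ with $K\subseteq U$. Passing to the complement of $U$ gives the form that we use: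
\begin{equation}\label{eq:wf}
\text{a closed set that meets every member of $\mathcal K$ meets $\textstyle\bigcap\mathcal K$.}
\end{equation}
Hausdorff spaces satisfy \eqref{eq:wf}: compact sets are closed, so for a closed set $C$ meeting all members of $\mathcal K$ and a fixed $K_0\in\mathcal K$, the sets $C\cap K\cap K_0$ are closed subsets of $K_0$ with the finite intersection property. Well-filteredness asks that this behavior of compact sets survive when they are no longer closed.

The simplest failure is $\omega$ with the cofinite topology. Every subset is compact and saturated, and the tails $[n,\omega)$ form a filtered family with empty intersection. What is missing is a point common to all tails. Such a point would lie in every nonempty open set, so its closure would be the whole space. In this sense the closed set $\omega$ is the closure of a point that the space lacks. There are two ways to make this idea precise, one inside the space and one through maps out of it.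

For a filtered family $\mathcal K\subseteq\mathcal K(X)$ let $m(\mathcal K)$ be the set of closed sets that meet every member of $\mathcal K$ and are minimal, under inclusion, with this property. A closed set is a \emph{KF-set} (it has the \emph{compactly filtered property}) if it belongs to $m(\mathcal K)$ for some filtered $\mathcal K\subseteq\mathcal K(X)$; $\mathrm{KF}(X)$ is the set of KF-sets. A subset $A\subseteq X$ is a \emph{well-filtered determined set}, or \emph{WD set}, if for every continuous map $f\colon X\to Y$ into a well-filtered space $Y$ there is a unique $y_A\in Y$ with $\mathrm{cl}(f(A))=\mathrm{cl}(\{y_A\})$; $\mathrm{WD}(X)$ is the set of closed WD sets. Uniqueness of $y_A$ is automatic, because distinct points of a $T_0$ space have distinct closures.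

It is known that $\mathrm{KF}(X)\subseteq\mathrm{WD}(X)$; the short proof is recalled in Proposition~\ref{prop:chain}. The definition of $\mathrm{WD}(X)$ quantifies over all well-filtered spaces, while that of $\mathrm{KF}(X)$ mentions only the compact sets of $X$, so an equality would be an intrinsic description of WD sets. The following question comes from Chen and Li \cite{CL}.

\begin{quote}
\emph{Is every closed WD set of a $T_1$ space a KF-set? That is, does $\mathrm{WD}(X)=\mathrm{KF}(X)$ hold for every $T_1$ space $X$?}
\end{quote}

One might expect a positive answer. In a $T_1$ space every set is saturated, so all nonempty compact sets are available for building filtered families, and equality holds for Hausdorff spaces and for the cofinite and cocountable topologies (Example~\ref{ex:basic}). The answer is nevertheless negative.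

\begin{theorem}\label{thm:counter}
There is a countable $T_1$ space $X$, which can be chosen compact, such that $X\in\mathrm{WD}(X)\setminus\mathrm{KF}(X)$.
\end{theorem}

The reason is that supplying the missing points creates new compact sets, and these may call for further points. This suggests repeating the KF construction. A set is \emph{irreducible} if it is nonempty and is not the union of two proper relatively closed subsets. Let $\mathcal A$ be a family of irreducible closed subsets of $X$ that contains all point closures $\mathrm{cl}(\{x\})$. The sets $\Diamond U=\{B\in\mathcal A: B\cap U\neq\emptyset\}$, for $U$ open in $X$, form a $T_0$ topology on $\mathcal A$, and its closed sets are the sets $\square A=\{B\in\mathcal A:B\subseteq A\}$, for $A$ closed in $X$ (Lemma~\ref{lem:hyper}). Define by transfinite recursion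
\begin{align*}
\mathrm{KF}_0(X)&=\{\mathrm{cl}(\{x\}):x\in X\},\\
\mathrm{KF}_{\alpha+1}(X)&=\{A\subseteq X \text{ closed}:\ \square_\alpha A \text{ is a KF-set of the space } \mathrm{KF}_\alpha(X)\},\\
\mathrm{KF}_\lambda(X)&=\textstyle\bigcup_{\alpha<\lambda}\mathrm{KF}_\alpha(X)\qquad(\lambda\text{ a limit ordinal}),
\end{align*}
where $\square_\alpha A=\{B\in\mathrm{KF}_\alpha(X):B\subseteq A\}$. By Lemma~\ref{lem:hier} the recursion makes sense, the families increase, $\mathrm{KF}_1(X)=\mathrm{KF}(X)$, and there is a least ordinal $\ell(X)$ with $\mathrm{KF}_{\ell(X)}(X)=\mathrm{KF}_{\ell(X)+1}(X)$. We call $\ell(X)$ the \emph{length} of the hierarchy.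

\begin{theorem}\label{thm:A}
For every $T_0$ space $X$,
\[
\mathrm{WD}(X)=\mathrm{KF}_{\ell(X)}(X)=\bigcup_\alpha\mathrm{KF}_\alpha(X).
\]
\end{theorem}

\begin{theorem}\label{thm:B}
For every ordinal $\delta$ there is a $T_1$ space $X$ with $\ell(X)=\delta$. In particular, no fixed number of iterations of the KF construction yields $\mathrm{WD}(X)$ for all $T_1$ spaces $X$.
\end{theorem}

Section~\ref{sec:prelim} collects the elementary facts about KF-sets. Section~\ref{sec:example} proves Theorem~\ref{thm:counter} by hand; both halves of that proof are the models for the proofs of Theorem~\ref{thm:A} in Section~\ref{sec:hier} and of Theorem~\ref{thm:B} in Section~\ref{sec:lengths}.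

\section{KF-sets, WD sets and irreducible sets}\label{sec:prelim}

Two subsets of a space have the same closure if and only if the same open sets meet them. In particular, for $A\subseteq Y$ and $y\in Y$,
\begin{equation}\label{eq:generic}
\mathrm{cl}(A)=\mathrm{cl}(\{y\})\iff \text{for every open $V$: $V$ meets $A$ if and only if $y\in V$.}
\end{equation}
A nonempty set $A$ is irreducible if and only if $A\cap U_1\cap U_2\ne\emptyset$ whenever the open sets $U_1$ and $U_2$ both meet $A$. Hence an irreducible subset of a Hausdorff space is a singleton. We write $\mathrm{Irr}(X)$ for the set of irreducible closed subsets of $X$.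

The \emph{saturation} ${\uparrow}A$ of $A\subseteq X$ is the intersection of all open sets containing $A$; thus $A$ and ${\uparrow}A$ are contained in the same open sets. In a $T_1$ space ${\uparrow}A=A$, since $A$ is the intersection of the open sets $X\setminus\{x\}$ with $x\notin A$.

\begin{lemma}\label{lem:sat}
Let $X$ be a space.
\begin{enumerate}
\item[(a)] A closed set meets ${\uparrow}A$ if and only if it meets $A$.
\item[(b)] If $A$ is nonempty and compact, then ${\uparrow}A\in\mathcal K(X)$.
\item[(c)] If $K$ is saturated and meets $\mathrm{cl}(\{y\})$, then $y\in K$.
\end{enumerate}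
\end{lemma}

\begin{proof}
(a) A closed set $C$ misses $A$ if and only if the open set $X\setminus C$ contains $A$, that is, contains ${\uparrow}A$. (b) Finitely many members of an open cover of ${\uparrow}A$ cover $A$, and their union is an open set containing $A$, hence ${\uparrow}A$. (c) Every open set containing $K$ meets $\mathrm{cl}(\{y\})$ and so contains $y$.
\end{proof}

\begin{proposition}\label{prop:chain}
For every space $X$,
\[
\{\mathrm{cl}(\{x\}):x\in X\}\subseteq\mathrm{KF}(X)\subseteq\mathrm{WD}(X)\subseteq\mathrm{Irr}(X).
\]
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:sat}(a), a closed set meets ${\uparrow}\{x\}$ if and only if it contains $x$. So $\mathrm{cl}(\{x\})\in m(\mathcal K)$ for the one-member family $\mathcal K=\{{\uparrow}\{x\}\}$.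

Let $A\in m(\mathcal K)$ and let $f\colon X\to Y$ be continuous with $Y$ well-filtered. For $K\in\mathcal K$ the set $K\cap A$ is nonempty and compact, so the sets ${\uparrow}f(K\cap A)$ form a filtered family in $\mathcal K(Y)$. The closed set $\mathrm{cl}(f(A))$ meets each of them, and \eqref{eq:wf} gives a point $y\in\mathrm{cl}(f(A))$ that lies in every ${\uparrow}f(K\cap A)$. By Lemma~\ref{lem:sat}(a), $\mathrm{cl}(\{y\})$ meets every $f(K\cap A)$, so the closed set $A\cap f^{-1}(\mathrm{cl}(\{y\}))$ meets every $K\in\mathcal K$. By minimality it equals $A$. Thus $f(A)\subseteq\mathrm{cl}(\{y\})\subseteq\mathrm{cl}(f(A))$, and $A\in\mathrm{WD}(X)$.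

Let $A\in\mathrm{WD}(X)$ and let $U_1,U_2$ be open sets meeting $A$. Let $S=\{0,1\}$ with open sets $\emptyset,\{1\},S$. The finite $T_0$ space $S\times S$ is well-filtered, since a filtered family of subsets of a finite set has a least member. Let $f\colon X\to S\times S$ be the continuous map whose coordinates are the characteristic functions of $U_1$ and $U_2$, and let $\mathrm{cl}(f(A))=\mathrm{cl}(\{y\})$; in particular $A\neq\emptyset$. The open sets $\{1\}\times S$ and $S\times\{1\}$ meet $f(A)$, so $y=(1,1)$ by \eqref{eq:generic}. The open set $\{(1,1)\}$ contains $y$, so it meets $f(A)$. This says $A\cap U_1\cap U_2\neq\emptyset$.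
\end{proof}

The next lemma says that KF-sets detect every failure of well-filteredness.

\begin{lemma}\label{lem:wfchar}
A space $Y$ is well-filtered if and only if every KF-set of $Y$ is a point closure.
\end{lemma}

\begin{proof}
If $Y$ is well-filtered, apply the definition of a WD set to the identity map: every member of $\mathrm{WD}(Y)\supseteq\mathrm{KF}(Y)$ is a point closure. Conversely, let every KF-set be a point closure, let $\mathcal K\subseteq\mathcal K(Y)$ be filtered, and let $C_0$ be a closed set meeting every member of $\mathcal K$. Consider the closed subsets of $C_0$ that meet every member of $\mathcal K$. If $\mathcal C$ is a nonempty chain of such sets and $K\in\mathcal K$, then the sets $C\cap K$, $C\in\mathcal C$, form a chain of nonempty closed subsets of the compact space $K$, so $\bigcap\mathcal C$ meets $K$. Zorn's lemma gives a minimal such set $C\subseteq C_0$, and $C\in m(\mathcal K)$. By hypothesis $C=\mathrm{cl}(\{y\})$ for some $y$, and $y\in K$ for every $K\in\mathcal K$ by Lemma~\ref{lem:sat}(c). So $y\in C_0\cap\bigcap\mathcal K$, which is \eqref{eq:wf}.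
\end{proof}

Whether a closed set is a KF-set does not depend on the ambient space.

\begin{lemma}\label{lem:KFclosed}
Let $Z$ be closed in $Y$ and let $D\subseteq Z$ be closed. Then $D\in\mathrm{KF}(Y)$ if and only if $D\in\mathrm{KF}(Z)$.
\end{lemma}

\begin{proof}
The closed subsets of $D$ are the same in $Y$ and in $Z$. Let $D\in m(\mathcal K)$ with $\mathcal K\subseteq\mathcal K(Y)$ filtered. Each $K\cap Z$ contains $K\cap D\ne\emptyset$, is compact as a closed subset of $K$, and is saturated in $Z$. The family of these sets is filtered, and a subset of $D$ meets $K\cap Z$ if and only if it meets $K$. So $D\in\mathrm{KF}(Z)$. Conversely, let $D\in m(\mathcal K)$ with $\mathcal K\subseteq\mathcal K(Z)$ filtered. The saturations in $Y$ of the members of $\mathcal K$ form a filtered family in $\mathcal K(Y)$, and by Lemma~\ref{lem:sat}(a) a closed set meets the saturation of $K$ if and only if it meets $K$. So $D\in\mathrm{KF}(Y)$.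
\end{proof}

It therefore suffices to know when a space is a KF-set of itself. Part (a) of the next lemma is how we show that it is, and part (b) how we show that it is not.

\begin{lemma}\label{lem:whole}
Let $\mathcal K\subseteq\mathcal K(Y)$ be filtered.
\begin{enumerate}
\item[(a)] $Y\in m(\mathcal K)$ if and only if every nonempty open set contains a member of $\mathcal K$.
\item[(b)] If $Y\in m(\mathcal K)$, then every member of $\mathcal K$ is dense in $Y$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) $Y$ meets every member of $\mathcal K$, and minimality says that every proper closed set misses some member. (b) Let $K_0\in\mathcal K$ and let $U$ be nonempty and open. By (a) there is $K\in\mathcal K$ with $K\subseteq U$, and there is $K'\in\mathcal K$ with $\emptyset\ne K'\subseteq K\cap K_0\subseteq U\cap K_0$.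
\end{proof}

\begin{example}\label{ex:basic}
(a) If $X$ is Hausdorff, all four families in Proposition~\ref{prop:chain} consist of the singletons.

(b) Let $X$ be an infinite set with the cofinite topology. Proper closed subsets are finite and discrete, so $\mathrm{Irr}(X)$ consists of the singletons and $X$. Every subset is compact, because one nonempty open set covers all but finitely many points. The nonempty open sets thus form a filtered family in $\mathcal K(X)$, and $X\in\mathrm{KF}(X)$ by Lemma~\ref{lem:whole}(a). Here $\mathrm{KF}(X)=\mathrm{WD}(X)=\mathrm{Irr}(X)$.

(c) Let $X$ be an uncountable set with the cocountable topology. If $K$ contains distinct points $d_0,d_1,\dots$, the open sets $X\setminus\{d_m:m\ge n\}$ cover $K$ and no finitely many do. So compact sets are finite. A filtered family of finite sets has a least member, so $X$ is well-filtered and $\mathrm{KF}(X)=\mathrm{WD}(X)$ consists of the singletons, although $X$ is irreducible.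
\end{example}

\section{A countable $T_1$ space with $\mathrm{KF}(X)\neq\mathrm{WD}(X)$}\label{sec:example}

Let $f\colon X\to Y$ be continuous with $Y$ well-filtered. Each KF-set $A$ of $X$ produces a point $y_A\in Y$ that need not lie in $f(X)$, and infinitely many such points may form a compact subset of $Y$ that comes from no compact subset of $X$. To make this happen we take infinitely many cofinite spaces $C_n$, each a KF-set, and arrange them like the points of a cofinite space, so that the points $y_{C_n}$ behave like the points of Example~\ref{ex:basic}(b). To prevent compact subsets of $X$ from imitating them, we declare closed every set that picks finitely many points from each $C_n$.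

Let $X=\omega\times\omega$ with \emph{columns} $C_n=\{n\}\times\omega$. Call $A\subseteq X$ closed if $A=X$ or
\begin{itemize}
\item[$(\ast)$] for every $n$, $A\cap C_n$ is finite or equal to $C_n$, and $A\cap C_n$ is finite for all but finitely many $n$.
\end{itemize}
The empty set satisfies $(\ast)$, and so does a union of two sets with $(\ast)$. An intersection of a nonempty family of such sets meets $C_n$ in $C_n$ if all members contain $C_n$, and in a finite set otherwise; the first case occurs for finitely many $n$ only. So this is a topology.

\begin{lemma}\label{lem:X}
\begin{enumerate}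
\item[(a)] $X$ is $T_1$, each column carries the cofinite topology, and each finite union of columns is closed and compact.
\item[(b)] Every nonempty open set meets all but finitely many columns.
\item[(c)] Every compact subset of $X$ meets only finitely many columns.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Finite sets and finite unions of columns satisfy $(\ast)$, the traces of closed sets on $C_n$ are exactly the finite subsets and $C_n$, and cofinite spaces are compact. (b) The complement of a nonempty open set satisfies $(\ast)$, so it contains only finitely many columns. (c) Suppose that $K$ is compact and meets infinitely many columns. Pick one point of $K$ in each of them, forming an infinite set $D\subseteq K$. Every subset of $D$ has at most one point in each column and so satisfies $(\ast)$. Hence $D$ is closed in $K$, therefore compact, and $D$ is infinite and discrete, a contradiction.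
\end{proof}

\begin{proposition}\label{prop:X}
$X\in\mathrm{WD}(X)\setminus\mathrm{KF}(X)$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:X}(a),(c) every compact set lies in a finite union of columns, which is a proper closed set. So no compact set is dense, and $X\notin\mathrm{KF}(X)$ by Lemma~\ref{lem:whole}(b).

To see that $X\in\mathrm{WD}(X)$ we use the inclusion $\mathrm{KF}\subseteq\mathrm{WD}$ twice. By Example~\ref{ex:basic}(b) and Lemma~\ref{lem:KFclosed}, $C_n\in\mathrm{KF}(X)\subseteq\mathrm{WD}(X)$. Let $f\colon X\to Y$ be continuous with $Y$ well-filtered, and let $g(n)\in Y$ be the point with $\mathrm{cl}(f(C_n))=\mathrm{cl}(\{g(n)\})$. For $V\subseteq Y$ open, \eqref{eq:generic} gives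
\begin{equation}\label{eq:g}
g(n)\in V\iff V\cap f(C_n)\ne\emptyset\iff f^{-1}(V)\cap C_n\neq\emptyset .
\end{equation}
By Lemma~\ref{lem:X}(b), $g^{-1}(V)$ is empty or cofinite, so $g\colon\omega\to Y$ is continuous for the cofinite topology on $\omega$. Since $\omega\in\mathrm{KF}(\omega)\subseteq\mathrm{WD}(\omega)$, there is $y\in Y$ with $\mathrm{cl}(g(\omega))=\mathrm{cl}(\{y\})$. By \eqref{eq:g}, an open set $V$ meets $g(\omega)$ if and only if $f^{-1}(V)$ meets some column, that is, if and only if $V$ meets $f(X)$. Hence $\mathrm{cl}(f(X))=\mathrm{cl}(g(\omega))=\mathrm{cl}(\{y\})$.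
\end{proof}

The sets $\{g(n):n\ge m\}$ are compact in $Y$, as continuous images of tails of $\omega$. They are the new compact sets that force the point $y$, while $X$ has no compact set meeting infinitely many columns.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Proposition~\ref{prop:X} gives a countable $T_1$ example, which is not compact. For a compact one let $X'=X\cup\{\infty\}$ be the one-point compactification: its open sets are the open sets of $X$ and the sets $X'\setminus A$ with $A$ closed in $X$ and compact. (Such sets $A$ are stable under finite unions and under intersection with closed sets, which makes this a topology.) The space $X'$ is countable, contains $X$ as an open subspace, and is compact, because a member of an open cover that contains $\infty$ omits only a compact set. It is $T_1$, since $X$ is open and points of $X$ are closed and compact in $X$. Finally $X$ is dense in $X'$, since $X$ is not compact and so $\{\infty\}$ is not open.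

If $f\colon X'\to Y$ is continuous with $Y$ well-filtered, then $\mathrm{cl}(f(X'))=\mathrm{cl}(f(X))$ by density, and this is a point closure by Proposition~\ref{prop:X} applied to $f|_X$. So $X'\in\mathrm{WD}(X')$.

Suppose $X'\in m(\mathcal K)$. Now dense compact sets exist, for instance $X'$ itself, so we choose the member of $\mathcal K$ with care: by Lemma~\ref{lem:whole}(a) the open set $X$ contains some $K_0\in\mathcal K$. Then $K_0$ is a compact subset of $X$ and lies in a finite union $E$ of columns. The set $E$ is closed in $X$ and compact, hence closed in $X'$, and $E\neq X'$. So $K_0$ is not dense, contrary to Lemma~\ref{lem:whole}(b). Thus $X'\notin\mathrm{KF}(X')$.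
\end{proof}

\section{The KF hierarchy}\label{sec:hier}

In the proof of Proposition~\ref{prop:X} the columns were treated as points of an auxiliary space, to which $f$ was extended. In general the auxiliary space must contain the old points together with the new ones, and it should have the same open sets as $X$. The topology of the sets $\Diamond U$ does this.

\begin{lemma}\label{lem:hyper}
Let $\mathcal A\subseteq\mathrm{Irr}(X)$ contain all point closures.
\begin{enumerate}
\item[(a)] The sets $\Diamond U$, $U$ open in $X$, form a topology on $\mathcal A$, with closed sets $\square A$, $A$ closed in $X$.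
\item[(b)] $A=\bigcup\square A$ for closed $A$. The map $A\mapsto\square A$ is a bijection between the closed sets of $X$ and those of $\mathcal A$ that preserves inclusion in both directions, and $A$ is irreducible if $\square A$ is.
\item[(c)] $\mathrm{cl}(\{B\})=\square B$ for $B\in\mathcal A$, and $\mathcal A$ is $T_0$.
\item[(d)] The map $j\colon X\to\mathcal A$, $j(x)=\mathrm{cl}(\{x\})$, is continuous, and $\mathrm{cl}(j(A))=\square A$ for closed $A\subseteq X$. If $\mathcal A$ consists of the point closures, $j$ is a homeomorphism with $j(A)=\square A$.
\end{enumerate}
\end{lemma}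

\begin{proof}
(a) We have $\Diamond\emptyset=\emptyset$, $\Diamond X=\mathcal A$ and $\bigcup_s\Diamond U_s=\Diamond\bigcup_sU_s$. The equality $\Diamond U\cap\Diamond V=\Diamond(U\cap V)$ holds because the members of $\mathcal A$ are irreducible. The complement of $\Diamond U$ is $\square(X\setminus U)$.

(b) If $x\in A$ then $\mathrm{cl}(\{x\})\in\square A$; this is where $\mathcal A$ must contain the point closures. So $A=\bigcup\square A$, and $\square A\subseteq\square A'$ if and only if $A\subseteq A'$. If $A=A_1\cup A_2$ with $A_i\subsetneq A$ closed, then $\square A_i\subsetneq\square A$, and $\square A=\square A_1\cup\square A_2$ because an irreducible subset of $A_1\cup A_2$ lies in $A_1$ or in $A_2$. So $\square A$ is not irreducible. Also $\square\emptyset=\emptyset$.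

(c) The closed sets containing the point $B$ are the $\square A$ with $B\subseteq A$, and the least of them is $\square B$. By (b), distinct points have distinct closures.

(d) We have $j^{-1}(\Diamond U)=U$. A closed set $\square A'$ contains $j(A)$ if and only if $A\subseteq A'$, so $\square A$ is the least one. If $\mathcal A$ consists of the point closures, then $j$ is bijective since $X$ is $T_0$, and $j(U)=\Diamond U$, $j(A)=\square A$.
\end{proof}

\begin{lemma}\label{lem:hier}
Each $\mathrm{KF}_\alpha(X)$ is a subfamily of $\mathrm{Irr}(X)$ containing $\mathrm{KF}_\beta(X)$ for all $\beta<\alpha$, so that Lemma~\ref{lem:hyper} applies to it. Moreover $\mathrm{KF}_1(X)=\mathrm{KF}(X)$, the ordinal $\ell(X)$ exists, and $\mathrm{KF}_\alpha(X)=\mathrm{KF}_{\ell(X)}(X)$ for all $\alpha\ge\ell(X)$.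
\end{lemma}

\begin{proof}
The first statement is proved by induction. Point closures are irreducible, and at limits one takes the union of a chain. Let the statement hold at $\alpha$. If $A\in\mathrm{KF}_{\alpha+1}(X)$, then $\square_\alpha A$ is irreducible by Proposition~\ref{prop:chain}, so $A$ is irreducible by Lemma~\ref{lem:hyper}(b). If $A\in\mathrm{KF}_\alpha(X)$, then $\square_\alpha A$ is a point closure by Lemma~\ref{lem:hyper}(c), hence a KF-set, and $A\in\mathrm{KF}_{\alpha+1}(X)$.

The equality $\mathrm{KF}_1(X)=\mathrm{KF}(X)$ follows from Lemma~\ref{lem:hyper}(d). If $\mathrm{KF}_\delta(X)\neq\mathrm{KF}_{\delta+1}(X)$ for all $\delta$, then the nonempty sets $\mathrm{KF}_{\delta+1}(X)\setminus\mathrm{KF}_\delta(X)$ would be pairwise disjoint subsets of $\mathrm{Irr}(X)$, one for each ordinal, which is impossible. Finally $\mathrm{KF}_{\alpha+1}(X)$ depends only on the family $\mathrm{KF}_\alpha(X)$, so the hierarchy is constant from $\ell(X)$ on.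
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
The second equality is part of Lemma~\ref{lem:hier}.

\emph{Step 1: $\mathrm{KF}_\alpha(X)\subseteq\mathrm{WD}(X)$ for all $\alpha$.} The case $\alpha=0$ is in Proposition~\ref{prop:chain}, and limit stages are unions. Assume the inclusion for $\alpha$, let $A\in\mathrm{KF}_{\alpha+1}(X)$, and let $f\colon X\to Y$ be continuous with $Y$ well-filtered. For $B\in\mathrm{KF}_\alpha(X)$ let $g(B)\in Y$ be the point with $\mathrm{cl}(f(B))=\mathrm{cl}(\{g(B)\})$. As in \eqref{eq:g}, for $V$ open in $Y$,
\[
g(B)\in V\iff V\cap f(B)\ne\emptyset\iff B\in\Diamond f^{-1}(V),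
\]
so $g\colon\mathrm{KF}_\alpha(X)\to Y$ is continuous. The set $\square_\alpha A$ is a KF-set, hence a WD set, of $\mathrm{KF}_\alpha(X)$, so $\mathrm{cl}(g(\square_\alpha A))=\mathrm{cl}(\{y\})$ for some $y\in Y$. An open set $V$ meets $g(\square_\alpha A)$ if and only if some $B\in\square_\alpha A$ meets $f^{-1}(V)$. Since $A=\bigcup\square_\alpha A$, this happens if and only if $A$ meets $f^{-1}(V)$, that is, $V$ meets $f(A)$. Hence $\mathrm{cl}(f(A))=\mathrm{cl}(\{y\})$.

\emph{Step 2: $\mathrm{WD}(X)\subseteq\mathrm{KF}_\delta(X)$ for $\delta=\ell(X)$.} The hypothesis $A\in\mathrm{WD}(X)$ can be used only through a map into a well-filtered space, so we need such a space in which point closures correspond to members of $\mathrm{KF}_\delta(X)$. The space $Y=\mathrm{KF}_\delta(X)$ itself serves. A KF-set of $Y$ is closed, so it has the form $\square_\delta B$ with $B$ closed in $X$, and then $B\in\mathrm{KF}_{\delta+1}(X)=Y$ by definition. So $\square_\delta B=\mathrm{cl}(\{B\})$ is a point closure, and $Y$ is well-filtered by Lemma~\ref{lem:wfchar}. Let $A\in\mathrm{WD}(X)$ and apply the definition to $j\colon X\to Y$: there is $B\in Y$ with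
\[
\square_\delta A=\mathrm{cl}(j(A))=\mathrm{cl}(\{B\})=\square_\delta B .
\]
By Lemma~\ref{lem:hyper}(b), $A=B\in\mathrm{KF}_\delta(X)$.
\end{proof}

\begin{example}\label{ex:lengths}
By Lemma~\ref{lem:wfchar}, $\ell(X)=0$ if and only if $X$ is well-filtered. By Theorem~\ref{thm:A}, $\ell(X)\le1$ if and only if $\mathrm{WD}(X)=\mathrm{KF}(X)$: if the equality holds, then $\mathrm{KF}_2(X)\subseteq\mathrm{WD}(X)=\mathrm{KF}_1(X)$, and the converse holds because the hierarchy is constant from $\ell(X)$ on. So the question of Section~\ref{sec:intro} asks whether $\ell(X)\le1$ for all $T_1$ spaces. An infinite cofinite space has length $1$.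

Let $X$ be the space of Section~\ref{sec:example}. A closed set $A\ne X$ that meets $C_n$ is the union of the closed sets $A\cap C_n$ and $A\setminus C_n$, so if it is irreducible it lies in $C_n$. Hence $\mathrm{Irr}(X)$ consists of the singletons, the columns and, by Proposition~\ref{prop:X}, $X$. The family $\mathrm{KF}_1(X)$ consists of the singletons and the columns. It differs from $\mathrm{WD}(X)$, so $\mathrm{KF}_2(X)$ is larger, and the only set left to add is $X$. Thus $\ell(X)=2$. The space $\mathrm{KF}_1(X)$ is not $T_1$: the closure of the point $C_n$ contains all singletons of that column. The $T_1$ hypothesis of the question is lost after one step.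
\end{example}

For $A\in\mathrm{WD}(X)$ let the \emph{rank} $\mathrm{rk}_X(A)$ be the least $\alpha$ with $A\in\mathrm{KF}_\alpha(X)$. It is $0$ or a successor, since limit stages add nothing. For an ordinal $\delta$, all ranks are at most $\delta$ if and only if $\mathrm{KF}_\delta(X)$ is the union of the hierarchy, and this holds if and only if $\delta\ge\ell(X)$. Therefore
\begin{equation}\label{eq:sup}
\ell(X)=\sup\{\mathrm{rk}_X(A):A\in\mathrm{WD}(X)\}.
\end{equation}
To build spaces of large length from smaller ones we need ranks to be preserved when a space is placed as a closed subspace in a larger one.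

\begin{lemma}\label{lem:closed}
If $C$ is closed in $X$, then $\mathrm{KF}_\alpha(C)=\{A\in\mathrm{KF}_\alpha(X):A\subseteq C\}$ for all $\alpha$. Hence a closed set $A\subseteq C$ has a rank in $C$ if and only if it has one in $X$, and the two ranks agree.
\end{lemma}

\begin{proof}
Induction on $\alpha$. Points of $C$ have the same closure in $C$ and in $X$, and limit stages are unions. Let the equality hold at $\alpha$; it says that $\mathrm{KF}_\alpha(C)$ is the closed subset $\square_\alpha C$ of $\mathrm{KF}_\alpha(X)$. The topologies agree: the open sets of $C$ are the sets $U\cap C$ with $U$ open in $X$, and a subset of $C$ meets $U\cap C$ if and only if it meets $U$. For closed $A\subseteq C$ the set $\square_\alpha A$ is the same whether formed in $C$ or in $X$. Lemma~\ref{lem:KFclosed}, with $Z=\mathrm{KF}_\alpha(C)$ and $Y=\mathrm{KF}_\alpha(X)$, gives the equality at $\alpha+1$.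
\end{proof}

From now on we write $\mathrm{rk}(A)$ without naming the ambient space.

\section{$T_1$ spaces of every length}\label{sec:lengths}

In Section~\ref{sec:example}, columns of rank $1$ indexed by the cofinite space $\omega$ gave a space of rank $2$. Repeating this with columns of rank $\alpha$ will give rank $\alpha+1$ whenever $\alpha$ is itself a rank. If $\alpha$ is a limit, no set has rank $\alpha$, and we use columns whose ranks increase to $\alpha$. When $\alpha$ has uncountable cofinality, countably many ordinals below $\alpha$ are bounded below $\alpha$, so a longer index set is needed. We index the columns by $\alpha$ itself and give the $i$-th column rank $i+1$.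

\subsection{The index space}

Let $\lambda$ be a limit ordinal. Two properties of the cofinite topology on $\omega$ have to be kept: tails are compact, which makes the whole space appear one step after its columns, and initial segments $[0,j]$ are closed, which keeps it from appearing earlier. For $\lambda>\omega$ the two obvious generalizations each lose one property. In the cofinite topology on $\lambda$ the initial segment $[0,\omega]$ is dense; the first $\omega$ columns, of finite rank, would put the whole space into $\mathrm{KF}_{\omega+1}$ by the argument of Lemma~\ref{lem:upper} below. In the topology in which every set containing a tail is open, $\lambda$ is not compact: the sets $\{i\}\cup[\omega,\lambda)$, $i<\omega$, cover it and no finitely many do. The order topology repairs this.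

Recall that the order topology on $\lambda$ is generated by the intervals $[0,k)$ and $(k,\lambda)$, that it is Hausdorff, and that every closed interval $[j,k]$ of ordinals is compact in it. Let $I_\lambda$ be the set $\lambda$ with open sets $\emptyset$ and the order-open sets that contain a tail $[j,\lambda)$, $j<\lambda$. These are stable under unions and finite intersections. For $\lambda=\omega$ the order topology is discrete and $I_\omega$ is the cofinite space.

\begin{lemma}\label{lem:I}
\begin{enumerate}
\item[(a)] The proper closed subsets of $I_\lambda$ are the bounded order-closed sets. In particular $I_\lambda$ is $T_1$ and each $[0,j]$ is a proper closed set.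
\item[(b)] Every tail $[j,\lambda)$ is compact in $I_\lambda$.
\item[(c)] $\mathrm{Irr}(I_\lambda)$ consists of the singletons and $I_\lambda$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A set misses a tail if and only if it is bounded; $[0,j]\neq\lambda$ because $\lambda$ is a limit.

(b) Given an open cover of $[j,\lambda)$, a member containing $j$ contains $(k,\lambda)$ for some $k\ge j$. The members are order-open, so finitely many of them cover $[j,k]$.

(c) Any two tails intersect, so $I_\lambda$ is irreducible. Let $J$ be a nonempty proper closed set and $k<\lambda$ an upper bound of $J$. For order-open $W$ the set $W\cup(k,\lambda)$ is open in $I_\lambda$ and has the trace $W\cap J$ on $J$. So $J$ carries the topology induced by the order topology, which is Hausdorff, and $J$ is irreducible only if it is a singleton.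
\end{proof}

\subsection{Sums over the index space}

Let $C_i$, $i<\lambda$, be pairwise disjoint irreducible $T_1$ spaces, called columns, and let $X=\bigcup_{i<\lambda}C_i$. For $U\subseteq X$ put $\mathrm{supp}\,U=\{i:U\cap C_i\neq\emptyset\}$. Call $U$ open if each $U\cap C_i$ is open in $C_i$ and $\mathrm{supp}\,U$ is open in $I_\lambda$. The support of a union is the union of the supports, and for open $U,V$ irreducibility of the columns gives
\begin{equation}\label{eq:supp}
\mathrm{supp}(U\cap V)=\mathrm{supp}\,U\cap\mathrm{supp}\,V .
\end{equation}
So this is a topology; we call $X$ the \emph{sum of the $C_i$ over $I_\lambda$}. (Irreducibility is needed: with discrete columns $\{a_i,b_i\}$, the sets $C_0\cup\{a_i:i<\lambda\}$ and $C_0\cup\{b_i:i<\lambda\}$ would be open, but not their intersection $C_0$.) Taking complements, $A\subseteq X$ is closed if and only if each $A\cap C_i$ is closed in $C_i$ and $J(A)=\{i:C_i\subseteq A\}$ is closed in $I_\lambda$. For $\lambda=\omega$ and countably infinite cofinite columns this says that $A=X$ or $(\ast)$ holds, so the sum is the space of Section~\ref{sec:example}.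

\begin{lemma}\label{lem:sum}
Let $X$ be the sum of the $C_i$ over $I_\lambda$.
\begin{enumerate}
\item[(a)] $X$ is $T_1$; each $C_i$ is closed in $X$ and carries its original topology; each $E_j=\bigcup_{i\le j}C_i$ is a proper closed set.
\item[(b)] If $T\subseteq\lambda$ and $B_i\subsetneq C_i$ is closed for $i\in T$, then $\bigcup_{i\in T}B_i$ is closed.
\item[(c)] $\mathrm{Irr}(X)=\{X\}\cup\bigcup_{i<\lambda}\mathrm{Irr}(C_i)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $B$ is closed in $C_i$, then $J(B)$ is $\emptyset$ or $\{i\}$, so $B$ is closed in $X$. Together with the description of closed sets, this shows that $C_i$ is a closed subspace with its original topology; since $C_i$ is $T_1$, points are closed in $X$. Also $J(E_j)=[0,j]$.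

(b) The traces on the columns are closed and $J=\emptyset$.

(c) By \eqref{eq:supp} and the irreducibility of $I_\lambda$, two nonempty open sets intersect, so $X$ is irreducible; by (a), $\mathrm{Irr}(C_i)\subseteq\mathrm{Irr}(X)$. Let $A\in\mathrm{Irr}(X)$. Suppose first that $\emptyset\neq A\cap C_i\ne C_i$ for some $i$. The set $A\cap C_i$ is closed, and so is $A\setminus C_i$, because its traces are closed and $J(A\setminus C_i)=J(A)$. Since $A\setminus C_i\neq A$, irreducibility gives $A=A\cap C_i\in\mathrm{Irr}(C_i)$. Otherwise $A=\bigcup_{i\in J}C_i$ with $J=J(A)$ closed and nonempty. If $J=J_1\cup J_2$ with $J_1,J_2$ closed, then $A$ is the union of the closed sets $\bigcup_{i\in J_1}C_i$ and $\bigcup_{i\in J_2}C_i$, so $J=J_1$ or $J=J_2$. Thus $J$ is irreducible, and by Lemma~\ref{lem:I}(c) $A$ is a column or $A=X$.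
\end{proof}

The next two lemmas bound the rank of $X$ from above and from below.

\begin{lemma}\label{lem:upper}
Let $X$ be the sum of the $C_i$ over $I_\lambda$. If $C_i\in\mathrm{KF}_\alpha(X)$ for all $i<\lambda$, then $X\in\mathrm{KF}_{\alpha+1}(X)$.
\end{lemma}

\begin{proof}
Let $Y=\mathrm{KF}_\alpha(X)=\square_\alpha X$; we must show $Y\in\mathrm{KF}(Y)$. The map $c\colon I_\lambda\to Y$, $c(i)=C_i$, is continuous, since $c^{-1}(\Diamond U)=\mathrm{supp}\,U$. By Lemmas~\ref{lem:I}(b) and~\ref{lem:sat}(b), the sets $K_j={\uparrow}c([j,\lambda))$ belong to $\mathcal K(Y)$. They decrease, so they form a filtered family. A nonempty open subset of $Y$ has the form $\Diamond U$ with $U\neq\emptyset$ open. Then $\mathrm{supp}\,U$ contains a tail $[j,\lambda)$, so $c([j,\lambda))\subseteq\Diamond U$ and $K_j\subseteq\Diamond U$. Lemma~\ref{lem:whole}(a) gives $Y\in m(\{K_j:j<\lambda\})$.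
\end{proof}

\begin{lemma}\label{lem:lower}
Let $X$ be the sum of the $C_i$ over $I_\lambda$. Let $\beta$ be an ordinal and $j_0<\lambda$. If $X\notin\mathrm{KF}_\beta(X)$ and $C_i\notin\mathrm{KF}_\beta(X)$ for all $i\ge j_0$, then $X\notin\mathrm{KF}_{\beta+1}(X)$.
\end{lemma}

\begin{proof}
Let $Y=\mathrm{KF}_\beta(X)$. By Lemma~\ref{lem:whole}(b) it suffices to show that no compact set $K\subseteq Y$ is dense. Since $X\notin Y$, Lemma~\ref{lem:sum}(c) shows that every $B\in Y$ lies in exactly one column. Let $S$ be the set of those $i\geq j_0$ for which some member of $K$ lies in $C_i$.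

We claim that $S$ is finite. This is the analog of Lemma~\ref{lem:X}(c). As $Y$ need not be $T_1$, a set of chosen points need not be closed in $Y$, and we write down an open cover instead. For $i\in S$ choose $B_i\in K$ with $B_i\subseteq C_i$. Since $C_i\notin Y$, we have $B_i\subsetneq C_i$; this is where the hypothesis on the columns enters. By Lemma~\ref{lem:sum}(b) the set $A_T=\bigcup_{i\in T}B_i$ is closed for every $T\subseteq S$. Consider the open sets
\[
W=\Diamond(X\setminus A_S),\qquad W_t=\Diamond(X\setminus A_{S\setminus\{t\}})\quad(t\in S).
\]
They cover $K$. Indeed, let $B\in K$ with $B\notin W$, that is, $B\subseteq A_S$. Then the column $C_t$ containing $B$ meets $A_S$, so $t\in S$, and $B$ is a nonempty set disjoint from $A_{S\setminus\{t\}}$, so $B\in W_t$. On the other hand $B_s\subseteq A_S$ and $B_s\subseteq A_{S\setminus\{t\}}$ for $t\ne s$, so $W_s$ is the only set of the cover that contains $B_s$. No $W_s$ can be omitted, and compactness of $K$ forces $S$ to be finite.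

Let $j$ be the maximum of the finite set $S\cup\{j_0\}$. Every $B\in K$ lies in a column $C_i$ with $i<j_0$ or $i\in S$, so $K\subseteq\square_\beta E_j$. By Lemmas~\ref{lem:sum}(a) and~\ref{lem:hyper}(b), $\square_\beta E_j$ is a proper closed subset of $Y$.
\end{proof}

The columns below $j_0$ are not controlled by the claim: infinitely many of them may be points of $Y$ and belong to $K$. They are absorbed by the closed set $E_j$, and this is the use of closed initial segments.

\subsection{Spaces of prescribed rank}

\begin{proposition}\label{prop:Z}
For every ordinal $\rho$ that is $0$ or a successor there is an irreducible $T_1$ space $Z_\rho$ such that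
\begin{enumerate}
\item[(i)] $\mathrm{Irr}(Z_\rho)\subseteq\mathrm{KF}_\rho(Z_\rho)$;
\item[(ii)] $\mathrm{rk}(Z_\rho)=\rho$.
\end{enumerate}
\end{proposition}

\begin{proof}
Let $Z_0$ be a point. Let $\rho=\alpha+1$ and let the spaces with smaller index be constructed. If $\alpha$ is $0$ or a successor, put $\lambda=\omega$ and $\rho_i=\alpha$ for $i<\omega$. If $\alpha$ is a limit, put $\lambda=\alpha$ and $\rho_i=i+1$ for $i<\alpha$. In both cases $\rho_i\le\alpha$, and
\begin{equation}\label{eq:cof}
\text{for every $\beta<\alpha$ there is $j_0<\lambda$ with $\rho_i>\beta$ for all $i\geq j_0$}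
\end{equation}
(take $j_0=0$ and $j_0=\beta$, respectively). Let $C_i$ be a copy of $Z_{\rho_i}$ and let $X=Z_\rho$ be the sum of the $C_i$ over $I_\lambda$. It is irreducible and $T_1$ by Lemma~\ref{lem:sum}.

(i) By (i) for $C_i$ and Lemma~\ref{lem:closed}, $\mathrm{Irr}(C_i)\subseteq\mathrm{KF}_{\rho_i}(X)\subseteq\mathrm{KF}_\alpha(X)$. In particular $C_i\in\mathrm{KF}_\alpha(X)$, and $X\in\mathrm{KF}_{\alpha+1}(X)$ by Lemma~\ref{lem:upper}. By Lemma~\ref{lem:sum}(c) there are no other irreducible closed sets.

(ii) By (i), $\mathrm{rk}(X)\le\alpha+1$. Since $X$ is $T_1$ with more than one point, it is not a point closure, so $\mathrm{rk}(X)=\beta+1$ for some $\beta\le\alpha$, and $X\notin\mathrm{KF}_\beta(X)$. Suppose $\beta<\alpha$ and take $j_0$ as in \eqref{eq:cof}. By (ii) for $C_i$ and Lemma~\ref{lem:closed}, $\mathrm{rk}(C_i)=\rho_i>\beta$, so $C_i\notin\mathrm{KF}_\beta(X)$ for $i\ge j_0$. Lemma~\ref{lem:lower} gives $X\notin\mathrm{KF}_{\beta+1}(X)$, a contradiction. Hence $\beta=\alpha$.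
\end{proof}

The space $Z_1$ is $\omega$ with the cofinite topology, and $Z_2$ is the space of Section~\ref{sec:example}.

\begin{proof}[Proof of Theorem~\ref{thm:B}]
Let $\delta$ be $0$ or a successor and $X=Z_\delta$. Every member of $\mathrm{WD}(X)$ is irreducible and so has rank at most $\delta$ by (i), and $X$ has rank $\delta$ by (ii). By \eqref{eq:sup}, $\ell(X)=\delta$.

Let $\delta$ be a limit. No set has rank $\delta$, so the supremum in \eqref{eq:sup} must be approached from below. Let $X$ be the topological sum of the spaces $Z_{\beta+1}$, $\beta<\delta$; it is $T_1$, and each summand is closed and open. An irreducible closed set $A$ that meets a summand $Z$ is the union of the closed sets $A\cap Z$ and $A\setminus Z$, so $A\subseteq Z$. By (i) and Lemma~\ref{lem:closed}, $A$ has rank at most $\beta+1<\delta$ for some $\beta<\delta$. By (ii) and Lemma~\ref{lem:closed}, the summand $Z_{\beta+1}$ has rank $\beta+1$ in $X$. By \eqref{eq:sup}, $\ell(X)=\sup_{\beta<\delta}(\beta+1)=\delta$.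

For the last statement, let $\alpha$ be any ordinal and $X=Z_{\alpha+1}$. Then $X\in\mathrm{KF}_{\alpha+1}(X)\subseteq\mathrm{WD}(X)$ by Theorem~\ref{thm:A}, while $X\notin\mathrm{KF}_\alpha(X)$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{CL}
Siheng Chen and Qingguo Li, \emph{Xi-Zhao Model Preserves WD Spaces}, arXiv:2311.07949 (2023).

\end{thebibliography}
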